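# Quadratic relations and the canonical trace in codimension two

## A $4\times 3$ matrix and a vector that it sends into its ideal of minors

Let $K$ be any field and $S=K[x,y]$ with the standard grading. Put
$$P=y^3-x^2y-x^3,\qquad Q=x^3-y^3,\qquad\text{so that}\qquad P+Q=-x^2y,$$
and
$$A=\begin{pmatrix} x^2y & x^4 & x^2y\\ 0&0&P\\ Q&0&0\\ y^2(x+y)&y^4&xy^2\end{pmatrix}.\tag{1}$$
The columns are homogeneous of degrees $3,4,3$.

**Step 1: the maximal minors.** We need them because they generate the ideal under study. Write $\Delta_i=(-1)^i\det(A\text{ without row }i)$.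

* Without row 1, the row $(0,0,P)$ gives $P\cdot\det\begin{pmatrix}Q&0\\ y^2(x+y)&y^4\end{pmatrix}=y^4PQ$.
* Without row 2, the row $(Q,0,0)$ gives $-Q(x^5y^2-x^2y^5)=-x^2y^2Q^2$.
* Without row 3, the row $(0,0,P)$ gives $-P\bigl(x^2y^5-x^4y^2(x+y)\bigr)=-x^2y^2P^2$, because $y^3-x^2(x+y)=P$.
* Without row 4, the second column gives $x^4\cdot\bigl(-(0\cdot 0-PQ)\bigr)=x^4PQ$.

Therefore
$$\Delta=(\Delta_1,\Delta_2,\Delta_3,\Delta_4)^T=(-y^4PQ,\;-x^2y^2Q^2,\;x^2y^2P^2,\;x^4PQ)^T,\tag{2}$$
and we let $I$ be the ideal generated by these four forms of degree $10$. They satisfy the quadratic relation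
$$\Delta_2\Delta_3-\Delta_1\Delta_4=-x^4y^4P^2Q^2+x^4y^4P^2Q^2=0.\tag{3}$$

**Step 2: a vector.** Relation (3) says that the row $\Delta^T$ kills the column $(-\Delta_4,\Delta_3,0,0)^T$. Let us solve $Av=(-\Delta_4,\Delta_3,0,0)^T$. Row 3 reads $Qv_1=0$, so $v_1=0$. Row 2 reads $Pv_3=x^2y^2P^2$, so $v_3=x^2y^2P$. Row 4 reads $y^4v_2+xy^2\cdot x^2y^2P=0$, so $v_2=-x^3P$. Row 1 must now be checked: $-x^7P+x^4y^3P=-x^4P(x^3-y^3)=-x^4PQ=-\Delta_4$. So
$$v=(0,\,-x^3P,\,x^2y^2P)^T,\qquad Av=(-\Delta_4,\Delta_3,0,0)^T\in IS^4.\tag{4}$$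

**Step 3: the $2\times 2$ minors.** Let $J$ be the ideal that they generate. We want to see that the entry $x^3P$ of $v$ is not in $J$. Up to sign, and omitting zeros, the minors are:

| rows | minors |
|---|---|
| 1,2 | $x^2yP,\ x^4P$ |
| 1,3 | $x^4Q,\ x^2yQ$ |
| 1,4 | $x^2y^2P,\ x^2y^4,\ x^2y^2Q$ |
| 2,3 | $PQ$ |
| 2,4 | $y^2(x+y)P,\ y^4P$ |
| 3,4 | $y^4Q,\ xy^2Q$ |

For rows 1,4 and columns 1,3, for instance, one gets $x^3y^3-x^2y^3(x+y)=-x^2y^4$. All these minors have degree $6$ or $7$, so $J_6$ is the $K$-span of the six minors of degree $6$: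
$$\begin{aligned}
&x^2y^4,\qquad x^2yQ=x^5y-x^2y^4,\qquad x^2yP=x^2y^4-x^4y^2-x^5y,\qquad xy^2Q=x^4y^2-xy^5,\\
&y^2(x+y)P=-x^4y^2-2x^3y^3-x^2y^4+xy^5+y^6,\\
&PQ=-x^6-x^5y+2x^3y^3+x^2y^4-y^6 .
\end{aligned}\tag{5}$$
Define a linear form on $S_6$ by
$$L(F)=\mathrm{coef}_{x^3y^3}(F)+2\,\mathrm{coef}_{y^6}(F).\tag{6}$$
The first four elements of (5) contain neither monomial. On the fifth, $L$ is $-2+2=0$; on the sixth, $2-2=0$. So $L$ vanishes on $J_6$. But $x^3P=x^3y^3-x^5y-x^6$, so $L(x^3P)=1\neq 0$ in every characteristic. Since $x^3P$ has degree $6$ and $J$ is homogeneous,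
$$x^3P\notin J.\tag{7}$$

**Step 4: the primes over $I$.** We show that a prime $\mathfrak p\supseteq I$ contains $x$ and $y$.

* If $P,Q\notin\mathfrak p$, then $x^4PQ,\,y^4PQ\in\mathfrak p$ give $x,y\in\mathfrak p$.
* If $P\in\mathfrak p$, then $x^2y^2Q^2\in\mathfrak p$, so $x$, $y$ or $Q$ lies in $\mathfrak p$. If $Q\in\mathfrak p$, then $x^2y=-(P+Q)\in\mathfrak p$, so again $x$ or $y$ lies in $\mathfrak p$. Since $P\equiv y^3$ modulo $x$ and $P\equiv -x^3$ modulo $y$, both lie in $\mathfrak p$.
* If $Q\in\mathfrak p$ and $P\notin\mathfrak p$, then $x^2y^2P^2\in\mathfrak p$ gives $x$ or $y$ in $\mathfrak p$, and $Q=x^3-y^3$ gives both.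

Hence $\sqrt I=(x,y)$. The argument uses only identities with integer coefficients, so it holds for elements $x,y$ of any commutative ring; we shall use this later.

The matrix (1) is for deciding a conjecture. The facts (4) and (7), "$Av$ has entries in $I$, but $v$ has an entry outside $J$", turn out to say exactly that a proposed formula for the canonical trace is wrong.

## The canonical trace and Herzog's conjecture

From now on $S$ is either a regular local ring with residue class field $K$, or a regular positively graded $K$-algebra; in the graded case all ideals are homogeneous and $\mathfrak m$ is the graded maximal ideal. In the graded case $S_0=K$ and $S$ is Noetherian, so $S$ is a polynomial ring over $K$ on homogeneous variables of positive degree (Bruns–Herzog, *Cohen–Macaulay rings*, Ex. 2.2.25). In both cases $S$ is a domain and $S/\mathfrak m=K$.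

**Definition (perfect).** An ideal $I\subset S$ is perfect if $\operatorname{grade}I=\operatorname{pd}_S(S/I)$. We study perfect ideals of grade two. The number of generators is $\mu(I)=m$; here $m\ge 2$, since a principal ideal has grade at most $1$.

**Hilbert–Burch theorem (Bruns–Herzog, Thm. 1.4.17).** Let $A$ be an $m\times(m-1)$ matrix over $S$ and $\Delta_i=(-1)^i\det(A\text{ without row }i)$. If $\operatorname{grade}I_{m-1}(A)\ge2$, then
$$0\to S^{m-1}\xrightarrow{A}S^m\xrightarrow{\Delta^T}S\tag{8}$$
is exact, and the image of the last map is $I_{m-1}(A)$. Conversely, a perfect ideal of grade two with $\mu(I)=m$ has a minimal resolution $0\to S^{m-1}\xrightarrow{A}S^m\to I\to0$, and $I=aI_{m-1}(A)$ with $a$ regular.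

Here $I_j(A)$ is the ideal of $j\times j$ minors, with $I_0(A)=S$; it does not depend on the choice of the Hilbert–Burch matrix $A$. The element $a$ is a unit: otherwise $I\subseteq(a)$ would have grade at most $1$. So we always take $I=I_{m-1}(A)$ with (8) exact, and write
$$R=S/I,\qquad J=I_{m-2}(A).$$
Laplace expansion gives $I\subseteq J$. For example, $I=(x,y)^2\subset K[x,y]$ has $m=3$ and
$$A=\begin{pmatrix}y&0\\-x&y\\0&-x\end{pmatrix},\qquad I_2(A)=(x^2,xy,y^2),\qquad J=I_1(A)=(x,y).\tag{9}$$

By Step 4 the matrix (1) has $\operatorname{grade}I_3(A)=2$. So its $I$ is perfect of grade two with Hilbert–Burch matrix $A$. The entries of $A$ lie in $\mathfrak m$, so the resolution is minimal and $\mu(I)=4$.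

**Definition (canonical trace).** The ring $R=S/I$ is Cohen–Macaulay and has a canonical module $\omega_R$. Since $S$ is Gorenstein, $\omega_R\cong\operatorname{Ext}^2_S(R,S)$, up to a shift in the graded case. The canonical trace is the ideal
$$\operatorname{tr}(\omega_R)=\sum_{\varphi\in\operatorname{Hom}_R(\omega_R,R)}\varphi(\omega_R).$$
If $R$ is Gorenstein, then $\omega_R\cong R$ up to shift, and $\operatorname{tr}(\omega_R)=R$.

The conjecture of Herzog, taken from Antonino Ficarra, "The canonical trace of Cohen-Macaulay algebras of codimension 2", arXiv:2406.07517 (2024), says that for every perfect ideal $I$ of grade two with Hilbert–Burch matrix $A$,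
$$\operatorname{tr}(\omega_R)=I_{\mu(I)-2}(A)R.\tag{10}$$

To say what is true and what is false we need three more notions.

**Definition (integral closure).** An element $h\in S$ is integral over $J$ if $h^n+a_1h^{n-1}+\dots+a_n=0$ for some $n\geq 1$ and $a_i\in J^i$. The set $\overline J$ of these elements is an ideal. For example, $xy$ is integral over $(x^2,y^2)$, since $(xy)^2-x^2y^2=0$.

**Definition (generically Gorenstein).** $R$ is generically Gorenstein if $R_{\mathfrak p}$ is Gorenstein for all minimal primes $\mathfrak p$ of $R$. Every reduced ring is an example, since there $R_{\mathfrak p}$ is a field.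

**Definition (nearly Gorenstein).** $R$ is nearly Gorenstein if $\operatorname{tr}(\omega_R)\supseteq\mathfrak mR$.

Throughout, $T\subseteq S$ denotes the preimage of $\operatorname{tr}(\omega_R)$. As $I\subseteq J$ and $I\subseteq T$, formula (10) says $T=J$. The unit ideal has height $\infty$.

**Theorem 1.** Let $K$ be any field, $S=K[x,y]$, and let $A$ be the matrix (1). Then $I=(x^4PQ,\,y^4PQ,\,x^2y^2P^2,\,x^2y^2Q^2)$ is perfect of grade two with $\mu(I)=4$ and Hilbert–Burch matrix $A$, and $x^3P\in T\setminus I_2(A)$. Hence $\operatorname{tr}(\omega_R)\supsetneq I_2(A)R$, and the conjecture is false. Moreover $J=(x^6,x^5y,x^4y^2,x^2y^4,xy^5,y^6-2x^3y^3)$ and $\operatorname{tr}(\omega_R)=\mathfrak m^6R$, so that $I_2(A)R$ has colength exactly $1$ in $\operatorname{tr}(\omega_R)$.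

**Theorem 2.** Let $S$ be any ring as above with $\dim S\ge2$, and let $m\ge4$. There is a perfect ideal $I\subset S$ of grade two with $\mu(I)=m$ and $\operatorname{tr}(\omega_R)\supsetneq I_{m-2}(A)R$.

**Theorem 3.** Let $I$ be perfect of grade two, with $A$, $m$, $J$, $T$ as above.

(a) $J\subseteq T\subseteq(JI:_SI)\subseteq\overline J$. So $T$ and $J$ have the same integral closure, and (10) holds whenever $I_{m-2}(A)$ is integrally closed.

(b) If $m\le3$, then $\operatorname{tr}(\omega_R)=I_{m-2}(A)R$. Together with Theorem 2: for $\dim S\ge2$ and $m\ge2$, formula (10) holds for all $I\subset S$ with $\mu(I)=m$ if and only if $m\le3$.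

(c) If $\operatorname{height}I_{m-2}(A)\ge3$, equivalently if $R$ is generically Gorenstein, then $\operatorname{tr}(\omega_R)=I_{m-2}(A)R$.

(d) $R$ is nearly Gorenstein if and only if $I_{m-2}(A)\supseteq\mathfrak m$.

## The trace as a system of linear equations over $R$

**Lemma 4.** $T$ is the ideal generated by all entries of all $v\in S^{m-1}$ with $Av\in IS^m$.

**Proof.** Dualizing $0\to S^{m-1}\xrightarrow{A}S^m\to S\to R\to 0$ gives $\omega_R\cong\operatorname{Ext}^2_S(R,S)=\operatorname{coker}(A^T:S^m\to S^{m-1})$. A homomorphism $\omega_R\to R$ is therefore a choice of images $v_1,\dots,v_{m-1}\in R$ of the $m-1$ generators that respects the relations, which are the rows of $A$. This condition is $Av=0$ in $R^m$. The image of this homomorphism is the ideal $(v_1,\dots,v_{m-1})R$. So $\operatorname{tr}(\omega_R)$ is generated by the entries of the solutions over $R$. Lifting to $S$, we get the entries of the $v$ with $Av\in IS^m$; these $v$ include all of $IS^{m-1}$, so the ideal that they generate contains $I$ and equals $T$. $\square$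

Let us try the lemma on (9). We need $yv_1=0$, $xv_1=yv_2$ and $xv_2=0$ in $R=K[x,y]/(x,y)^2$. The first and last equations force $v_1,v_2\in\mathfrak mR$, and then all three hold because $\mathfrak m^2R=0$. So $T=(x,y)=J$: the formula holds, and $R$ is nearly Gorenstein.

For the matrix (1), Lemma 4 and (4) give $x^3P\in T$, while $x^3P\notin J$ by (7). So $T\ne J$, and the conjecture already fails. To get $J\subsetneq T$ we still need $J\subseteq T$, which is our next task.

## Cramer's rule traps $T$ between $J$ and $\overline J$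

Let $A_1,\dots,A_{m-1}$ be the columns of $A$. Expanding along the last column gives, for $w\in S^m$,
$$\det(A_1,\dots,A_{m-1},w)=(-1)^m\,\Delta^Tw.\tag{11}$$
For $1\le k\le m-1$ and $1\le l\le m$ let
$$D_{k,l}(z)=\det(A_1,\dots,A_{k-1},z,A_{k+1},\dots,A_{m-1},e_l),$$
with $z$ in position $k$. It is linear in $z$. We have $D_{k,l}(e_l)=0$. For $j\ne l$, $D_{k,l}(e_j)$ is $\pm$ the $(m-2)$-minor of $A$ that omits rows $j,l$ and column $k$. In particular $D_{k,l}(e_j)\in J$ always.

**Lemma 5.** (i) For all $v\in S^{m-1}$: $D_{k,l}(Av)=(-1)^m v_k\Delta_l$.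

(ii) For $i\ne j$ let $v_{ij}\in S^{m-1}$ have $k$-th entry $(-1)^mD_{k,j}(e_i)$. Then
$$Av_{ij}=\Delta_je_i-\Delta_ie_j.\tag{12}$$
The entries of the $v_{ij}$ are, up to sign, the $(m-2)$-minors of $A$, and every such minor occurs.

**Proof.** (i) Write $Av=\sum_s v_sA_s$. For $s\ne k$ the determinant $D_{k,l}(A_s)$ has two equal columns. For $s=k$ it is $\det(A_1,\dots,A_{m-1},e_l)=(-1)^m\Delta_l$ by (11).

(ii) Let $M=(A\mid e_j)$, a square matrix with $\det M=(-1)^m\Delta_j$. Over any commutative ring $M\operatorname{adj}(M)=\det(M)\cdot\mathrm{id}$. The $i$-th column $u$ of $\operatorname{adj}(M)$ has entries $u_k=\det(M\text{ with column }k\text{ replaced by }e_i)$. So $u_k=D_{k,j}(e_i)$ for $k\le m-1$, and $u_m=\det(A\mid e_i)=(-1)^m\Delta_i$. The equation $Mu=\det(M)e_i$ reads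
$$A\,(D_{k,j}(e_i))_k+(-1)^m\Delta_ie_j=(-1)^m\Delta_je_i.$$
Multiply by $(-1)^m$ to get (12). The last assertion is the description of $D_{k,j}(e_i)$ above. $\square$

**Proof of Theorem 3(a).**

**Step 1: $J\subseteq T$.** By (12), $Av_{ij}\in IS^m$. So Lemma 4 puts the entries of all $v_{ij}$ into $T$, and these generate $J$.

**Step 2: $TI\subseteq JI$.** We test a solution $v$ against the forms $D_{k,l}$. Let $Av\in IS^m$ and write $Av=C\Delta$ with $C\in S^{m\times m}$. By Lemma 5(i) and linearity,
$$(-1)^mv_k\Delta_l=D_{k,l}(C\Delta)=\sum_{j\ne l}\sum_p C_{jp}\Delta_p\,D_{k,l}(e_j)\in JI.$$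
This holds for all $l$, so $v_kI\subseteq JI$. By Lemma 4, $TI\subseteq JI$; that is, $T\subseteq(JI:_SI)$.

**Step 3: $(JI:_SI)\subseteq\overline J$.** This is the determinant trick. Let $hI\subseteq JI$. Then $h\Delta_i=\sum_jb_{ij}\Delta_j$ with $b_{ij}\in J$. With $B=(b_{ij})$, the element $\det(h\cdot\mathrm{id}-B)$ kills every $\Delta_j$. As $I\ne0$ and $S$ is a domain, it is $0$. Expanding, $h^m+a_1h^{m-1}+\dots+a_m=0$ with $a_i\in J^i$.

From $J\subseteq T\subseteq\overline J$ we get $\overline T=\overline J$, and $T=J$ if $J=\overline J$. $\square$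

**Proof of Theorem 1.** Perfection, grade and $\mu(I)=4$ were checked after (9). We have $x^3P\in T$ by (4) and Lemma 4, and $x^3P\notin J$ by (7). Theorem 3(a) gives $J\subseteq T$, so $J\subsetneq T$. Since $I\subseteq J$, the inclusion stays strict in $R$.

For the exact values, simplify (5). It contains $x^2y^4$, hence successively $x^5y$, $x^4y^2$, $xy^5$, then $y^6-2x^3y^3$ from the fifth element, and $x^6$ from the sixth; conversely these six span $J_6$. Next, $\mathfrak mJ_6=S_7$: it contains
$$x^7,\ x^6y,\ x^5y^2,\ x^4y^3=y\cdot x^4y^2,\ x^3y^4=x\cdot x^2y^4,\ x^2y^5,\ xy^6,\ y(y^6-2x^3y^3)=y^7-2x^3y^4,$$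
and these span $S_7$. So the generators of degree $7$ are superfluous, and $J$ is as claimed. Since $\dim_KJ_6=6$, $\dim_KS_6=7$ and $x^3P\notin J_6$, we have $J_6+Kx^3P=S_6$, and hence $\mathfrak m^6\subseteq T$. Conversely, $TI\subseteq JI\subseteq\mathfrak m^{16}$ by Theorem 3(a). Take a nonzero $f\in I$ homogeneous of degree $10$. If $h\in T$ had a nonzero component of degree less than $6$, then $hf$ would have a nonzero component of degree less than $16$. So $T=\mathfrak m^6$. Finally $T/J=S_6/J_6$ has dimension $1$. $\square$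

**Proof of Theorem 3(b).** If $m=2$, then $J=I_0(A)=S$, and $J\subseteq T$ gives $T=S$. If $m=3$, then $J=I_1(A)$ is generated by the entries of $A$, so $A\otimes S/J=0$. Hence
$$I/JI=\operatorname{coker}(A\otimes S/J)=(S/J)^3,$$
whose annihilator is $J$. This annihilator is $(JI:_SI)$, so (a) gives $T=J$. The "if and only if" then follows from Theorem 2, proved below. $\square$

For $m=4$ this argument stops at the equality $(JI:I)=J$: for the matrix (1), $x^3P\in T\subseteq(JI:I)$ lies outside $J$.

## Quadratic relations among the maximal minors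

The vectors $v_{ij}$ supply all of $J$. The natural attempt to prove $T\subseteq J$ is to show that every solution of $Av\in IS^m$ is a combination of the $v_{ij}$, up to harmless terms. The next lemma shows what this requires.

Write $F=S^m$ with basis $e_1,\dots,e_m$ and $G=S^{m-1}$. Elements of $S_2F$ are quadratic forms in variables $\tau=(\tau_1,\dots,\tau_m)^T$, where $\tau_i$ stands for $e_i$. The map $F\to I$, $e_i\mapsto\Delta_i$, induces $S_2F\to\operatorname{Sym}_2(I)\to I^2$, whose composite sends a form to its value at $\Delta$. The kernel of $S_2F\to\operatorname{Sym}_2(I)$ is the image of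
$$\beta:G\otimes F\to S_2F,\qquad a\otimes w\mapsto(Aa)w.\tag{13}$$
If an element of $G\otimes F$ has coefficient $Y_{lk}$ at the $k$-th basis vector of $G$ tensored with $e_l$, then its image is $\sum_{k,l,i}a_{ik}Y_{lk}\tau_i\tau_l=\tau^TAY^T\tau$, where $A=(a_{ik})$ and $Y=(Y_{lk})$ is an $m\times(m-1)$ matrix.

**Lemma 6.** Let $C\in S^{m\times m}$. There is $v\in S^{m-1}$ with $Av=C\Delta$ if and only if $\Delta^TC\Delta=0$, and then $v$ is unique. If moreover $\tau^TC\tau\in\operatorname{im}\beta$, then $v\in JS^{m-1}$.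

**Proof.** By exactness of (8), $C\Delta\in\operatorname{im}A$ if and only if $\Delta^TC\Delta=0$, and $A$ is injective. Now let $\tau^TC\tau=\tau^TAY^T\tau$. Then $C'=C-AY^T$ satisfies $\tau^TC'\tau=0$, that is, $C'_{ii}=0$ and $C'_{ij}=-C'_{ji}$. Therefore, by (12),
$$A(v-Y^T\Delta)=C'\Delta=\sum_{i<j}C'_{ij}(\Delta_je_i-\Delta_ie_j)=A\sum_{i<j}C'_{ij}v_{ij}.$$
As $A$ is injective, $v=Y^T\Delta+\sum_{i<j}C'_{ij}v_{ij}$. The first term has entries in $I\subseteq J$, and the second has entries in $J$. $\square$

So solutions of $Av\in IS^m$ come from quadratic relations $\tau^TC\tau$ that vanish at $\Delta$, and those generated by the linear relations contribute only elements of $J$. In particular, with Lemma 4 and Theorem 3(a),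
$$\operatorname{Sym}_2(I)\to I^2\ \text{injective}\quad\Longrightarrow\quad T=J.\tag{14}$$

The attempt breaks exactly when there is a quadratic relation not generated by linear ones. If it has a unit coefficient, this is automatic, because the forms in $\operatorname{im}\beta$ have coefficients in $\mathfrak m$. The relation $\tau_2\tau_3-\tau_1\tau_4$ of (3) is of this kind, and (4) is the vector that Lemma 6 attaches to it.

Such a relation alone does not make (10) fail. Take $I=(x,y)^3\subset K[x,y]$, with
$$A=\begin{pmatrix}y&0&0\\-x&y&0\\0&-x&y\\0&0&-x\end{pmatrix},\qquad\Delta=(x^3,x^2y,xy^2,y^3)^T.$$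
Again $\Delta_2\Delta_3-\Delta_1\Delta_4=0$. Solving $Av=(-\Delta_4,\Delta_3,0,0)^T=(-y^3,xy^2,0,0)^T$ gives $v=(-y^2,0,0)^T$. But $J$ contains $y^2$ (rows 1,2; columns 1,2), $x^2$ (rows 3,4; columns 2,3) and $-xy$ (rows 1,4; columns 1,3), so $J=\mathfrak m^2$ and the entries of $v$ lie in $J$. In fact $T=J$ here, since $TI\subseteq JI\subseteq\mathfrak m^5$ and $x^3\in I$ force $T\subseteq\mathfrak m^2$. By Theorem 3(a) a counterexample must have $J\ne\overline J$. The matrix (1) has both features: the relation (3), and a $J_6$ that misses one dimension of $S_6$, in a direction that $v$ detects.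

## Injectivity of $\operatorname{Sym}_2(I)\to I^2$ for generically Gorenstein $R$

**Proof of Theorem 3(c).** We use one standard fact twice. If $M$ is a finitely generated $S$-module with $\operatorname{pd}M\le c$ and $\mathfrak p\in\operatorname{Ass}M$, then $\operatorname{depth}M_{\mathfrak p}=0$, so by Auslander–Buchsbaum
$$\operatorname{height}\mathfrak p=\operatorname{depth}S_{\mathfrak p}=\operatorname{pd}M_{\mathfrak p}\le c.\tag{15}$$

**Step 1: the two hypotheses are equivalent.** $R$ is Cohen–Macaulay of codimension two, so the minimal primes of $I$ all have height $2$. For a prime $\mathfrak p\supseteq I$ let $\rho$ be the rank of $A$ over the residue field $k(\mathfrak p)$. Since $\omega_R=\operatorname{coker}A^T$, the canonical module of $R_{\mathfrak p}$ needs $m-1-\rho$ generators. So $R_{\mathfrak p}$ is Gorenstein if and only if $m-1-\rho\le1$, that is, $\rho\ge m-2$, that is, $J\not\subseteq\mathfrak p$. Since $J\supseteq I$ has height at least $2$, we have $\operatorname{height}J\ge3$ if and only if no prime of height $2$ contains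 $J$. Such a prime would be minimal over $I$, so this means that $R_{\mathfrak p}$ is Gorenstein for all minimal primes $\mathfrak p$ of $I$.

From now on assume $\operatorname{height}J\ge3$.

**Step 2: $\operatorname{pd}\operatorname{Sym}_2(I)\le2$.** The point is to resolve $\operatorname{Sym}_2(I)$ by
$$0\to\wedge^2G\xrightarrow{\alpha}G\otimes F\xrightarrow{\beta}S_2F,\qquad\alpha(a\wedge b)=a\otimes Ab-b\otimes Aa,\tag{16}$$
with $\beta$ as in (13), so that $\operatorname{coker}\beta=\operatorname{Sym}_2(I)$. It is a complex, as $(Aa)(Ab)-(Ab)(Aa)=0$.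

First let $\operatorname{height}\mathfrak p\le1$. Then $I\not\subseteq\mathfrak p$, so $I_{\mathfrak p}=S_{\mathfrak p}$, the sequence $0\to G_{\mathfrak p}\to F_{\mathfrak p}\to S_{\mathfrak p}\to0$ splits, and $F_{\mathfrak p}=G_{\mathfrak p}\oplus S_{\mathfrak p}\varepsilon$. Localized at $\mathfrak p$, (16) becomes the sum of two parts. One is the map $G\otimes\varepsilon\to G\varepsilon\subseteq S_2F$, which is injective. The other is $0\to\wedge^2G\to G\otimes G\to S_2G$ with $a\wedge b\mapsto a\otimes b-b\otimes a$. It is exact: for a basis $g_1,g_2,\dots$ the elements $g_i\otimes g_j-g_j\otimes g_i$ with $i<j$ are independent, and $\sum c_{ij}g_i\otimes g_j$ maps to $0$ in $S_2G$ if and only if $c_{ii}=0$ and $c_{ij}+c_{ji}=0$, which makes it equal to $\sum_{i<j}c_{ij}(g_i\otimes g_j-g_j\otimes g_i)$. So (16) is exact at primes of height at most $1$.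

Now globally. The module $\ker\alpha$ lies in a free module over a domain and vanishes at the prime $(0)$; so it is $0$. Hence $C_1=\operatorname{coker}\alpha$ has $\operatorname{pd}C_1\le1$. The homology $H=\ker\beta/\operatorname{im}\alpha$ is a submodule of $C_1$. If $H\neq0$, pick $\mathfrak p\in\operatorname{Ass}H\subseteq\operatorname{Ass}C_1$. By (15), $\operatorname{height}\mathfrak p\le1$, and so $H_{\mathfrak p}=0$, a contradiction. So (16) is exact, and $\operatorname{pd}\operatorname{Sym}_2(I)\le2$.

**Step 3: $N=\ker(\operatorname{Sym}_2(I)\to I^2)$ vanishes at primes of height at most $2$.** Let $\operatorname{height}\mathfrak p\le2$. If $I\not\subseteq\mathfrak p$, then $I_{\mathfrak p}=S_{\mathfrak p}$ and $\operatorname{Sym}_2(S_{\mathfrak p})=S_{\mathfrak p}$ maps isomorphically. If $I\subseteq\mathfrak p$, then $\operatorname{height}\mathfrak p=2$ and $J\not\subseteq\mathfrak p$, so $\rho\ge m-2$ and $\mu(I_{\mathfrak p})=m-\rho\le2$. An ideal of height $2$ with two generators in a regular local ring is generated by a regular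 sequence $f,g$. Its relations are generated by $g\tau_1-f\tau_2$. We check that every quadratic relation is a multiple of this one. Let $af^2+bfg+cg^2=0$. As $f^2,g$ is a regular sequence, $g(bf+cg)=-af^2$ gives $a=ga'$, and then $bf+cg=-a'f^2$. So $(b+a'f)f=-cg$, and $f,g$ being regular in either order, $c=fc'$ and $b=-a'f-c'g$. Therefore
$$a\tau_1^2+b\tau_1\tau_2+c\tau_2^2=(a'\tau_1-c'\tau_2)(g\tau_1-f\tau_2),$$
which is $0$ in $\operatorname{Sym}_2(I_{\mathfrak p})$. So $N_{\mathfrak p}=0$.

**Step 4: $N=0$.** If not, pick $\mathfrak p\in\operatorname{Ass}N\subseteq\operatorname{Ass}\operatorname{Sym}_2(I)$. By (15) and Step 2, $\operatorname{height}\mathfrak p\le2$, so $N_{\mathfrak p}=0$ by Step 3, a contradiction.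

So $\operatorname{Sym}_2(I)\to I^2$ is injective, and (14) gives $T=J$. $\square$

As an illustration, $I=(yz,xz,xy)\subset K[x,y,z]$ has Hilbert–Burch matrix with columns $(x,-y,0)^T$ and $(0,y,-z)^T$. Here $R$ is reduced and $J=(x,y,z)$ has height $3$, as Step 1 predicts.

## Bordering the matrix: every $S$ with $\dim S\ge2$ and every $m\ge4$

**Proof of Theorem 2.** In this section $x,y$ are indeterminates over $\mathbb Z$. For a form $H\in\mathbb Z[x,y]$ and elements $s,t\in S$ we have $H(s,t)\in S$, and $\overline H\in K[x,y]$ denotes the reduction of $H$.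

**Step 1: the matrices.** Let $A_4$ be the matrix (1), read over $\mathbb Z[x,y]$, and put
$$A_{m+1}=\begin{pmatrix}A_m&y^2e_r\\0&x\end{pmatrix},\qquad r=1\text{ if }m=4,\qquad r=m\text{ if }m\ge5.$$
For example,
$$A_5=\begin{pmatrix} x^2y & x^4 & x^2y&y^2\\ 0&0&P&0\\ Q&0&0&0\\ y^2(x+y)&y^4&xy^2&0\\0&0&0&x\end{pmatrix}.$$
The nonzero entries in position $(i,j)$ are forms of degree $c_j-r_i$. For $m=4$ take $r_i=0$ and $c=(3,4,3)$; at each step the new column gets degree $r_r+2$ and the new row gets $r_r+1$. So all minors of $A_m$ are forms in $x,y$ with integer coefficients.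

Choose a regular sequence $s,t\in\mathfrak m$. In the graded case take two variables $Z_1,Z_2$ and $s=Z_1^{\deg Z_2}$, $t=Z_2^{\deg Z_1}$; these have the same degree, so forms in $s,t$ are homogeneous in $S$. Put
$$I_m=I_{m-1}(A_m(s,t)),\qquad J_m=I_{m-2}(A_m(s,t)).$$

**Step 2: $I_m$ is perfect of grade two with $\mu(I_m)=m$.** We first find the maximal minors of $A_{m+1}$.

* Deleting a row $i\le m$ leaves a block triangular matrix with determinant $x\cdot\det(A_m\text{ without row }i)$. Hence $sI_m\subseteq I_{m+1}$.
* Deleting the last row leaves $(A_m\mid y^2e_r)$, with determinant $\pm y^2\det(A_m\text{ without row }r)$. For $m=4$, $r=1$ this is $\pm y^2\cdot y^4PQ$. For $m\ge5$, $r=m$ it is $\pm y^2\cdot\det(A_m\text{ without its last row})$. By induction, for $m\geq 5$ the minor of $A_m$ without its last row is $\pm y^{2(m-4)+4}PQ$.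

Claim: every prime $\mathfrak p\supseteq I_m$ contains $s$ and $t$. For $m=4$ this is Step 4 of the first section, which is valid in any ring. If $\mathfrak p\supseteq I_{m+1}\supseteq sI_m$, then either $I_m\subseteq\mathfrak p$, and induction applies, or $s\in\mathfrak p$. In the latter case $t^{M}P(s,t)Q(s,t)\in\mathfrak p$ for some $M$, with $P(s,t)\equiv t^3$ and $Q(s,t)\equiv-t^3$ modulo $s$, so $t\in\mathfrak p$.

Since also $I_m\subseteq(s,t)$, we get $\sqrt{I_m}=\sqrt{(s,t)}$ and $\operatorname{grade}I_m=2$. By Hilbert–Burch $I_m$ is perfect of grade two with Hilbert–Burch matrix $A_m(s,t)$. The entries lie in $\mathfrak m$, so the resolution is minimal and $\mu(I_m)=m$.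

**Step 3: an element of the trace.** If $A_m(s,t)v\in I_mS^m$, then
$$A_{m+1}(s,t)\binom{sv}{0}=\binom{s\,A_m(s,t)v}{0}$$
has entries in $sI_m\subseteq I_{m+1}$. Starting with the vector (4) evaluated at $s,t$, and applying Lemma 4, we see that $w_m=s^{m-1}P(s,t)$ lies in the preimage $T_m$ of $\operatorname{tr}(\omega_{S/I_m})$.

**Step 4: the lowest-degree $(m-2)$-minors.** We want to control $J_m$ in degree $m+2$, the degree of $x^{m-1}P$. A nonzero $(m-1)$-minor of $A_{m+1}$ is, up to sign, one of the following.

* If it uses the last row and the last column: $x$ times an $(m-2)$-minor of $A_m$.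
* If it uses the last column but not the last row: $y^2$ times an $(m-2)$-minor of $A_m$.
* If it uses neither: an $(m-1)$-minor of $A_m$.

(If it uses the last row but not the last column, it has a zero row.) The nonzero maximal minors of $A_m$ have degree at least $m+6$: for $m=4$ they have degree $10$, and by Step 2 each bordering multiplies them by $x$ or $y^2$. The nonzero $(m-2)$-minors of $A_m$ have degree at least $m+2$: for $m=4$ the degrees are $6$ and $7$, and if the bound holds for $m$, the three kinds above have degree at least $m+3$, $m+4$ and $m+6$ respectively.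

Let $V_m\subseteq K[x,y]_{m+2}$ be the $K$-span of the reductions of the $(m-2)$-minors of $A_m$ that have degree $m+2$. In degree $m+3$ only minors of the first kind contribute to $V_{m+1}$, and every $(m-2)$-minor of $A_m$ occurs there, so $V_{m+1}=xV_m$ and $V_m=x^{m-4}V_4$. The space $V_4$ is spanned by (5), so $L$ vanishes on $V_4$ while $L(x^3\overline P)=1$. Hence $x^3\overline P\notin V_4$, and as $K[x,y]$ is a domain,
$$x^{m-1}\overline P\notin V_m\qquad\text{for all }m\ge4.\tag{17}$$

**Step 5: $w_m\notin J_m$.** We carry (17) over to $S$. Let $\mathfrak q=(s,t)$ and $n=m+2$. As $s,t$ is a regular sequence, $\mathfrak q^n/\mathfrak q^{n+1}$ is free over $S/\mathfrak q$ on the monomials of degree $n$ in $s,t$. Since $\mathfrak q^{n+1}\subseteq\mathfrak m\mathfrak q^n$, tensoring with $S/\mathfrak m=K$ gives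
$$\mathfrak q^n/\mathfrak m\mathfrak q^n\cong K[x,y]_n,\qquad H(s,t)\mapsto\overline H\ \text{ for forms }H\in\mathbb Z[x,y]_n.$$
Suppose $w_m=\sum_i b_iH_i(s,t)$ with $b_i\in S$ and $H_i$ the nonzero $(m-2)$-minors of $A_m$. Those of degree greater than $n$ lie in $\mathfrak q^{n+1}\subseteq\mathfrak m\mathfrak q^n$. Passing to $\mathfrak q^n/\mathfrak m\mathfrak q^n$, we get $x^{m-1}\overline P=\sum\overline{b_i}\,\overline{H_i}\in V_m$, where the sum is over the minors of degree $n$. This contradicts (17).

So $w_m\in T_m\setminus J_m$, while $J_m\subseteq T_m$ by Theorem 3(a). As $I_m\subseteq J_m$, we get $\operatorname{tr}(\omega_{S/I_m})\supsetneq J_m\cdot(S/I_m)$. $\square$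

## Nearly Gorenstein rings in codimension two

The integral closure bound is enough to settle when the trace contains $\mathfrak mR$, although (10) can fail.

**Proof of Theorem 3(d).** If $J\supseteq\mathfrak m$, then $T\supseteq J\supseteq\mathfrak m$. Conversely let $T\supseteq\mathfrak m$, so that $T=S$ or $T=\mathfrak m$.

**Step 1: $T=S$.** Then (a) gives $I=TI\subseteq JI$, so $I=JI$. If $J\ne S$, then $J\subseteq\mathfrak m$, and Nakayama gives $I=0$, a contradiction. So $J=S$.

**Step 2: $T=\mathfrak m$.** By (a), $J\subseteq\mathfrak m\subseteq\overline J$. Let $V\subseteq\mathfrak m/\mathfrak m^2$ be the image of $J$; we show that $V$ is everything. As $S$ is regular, $\operatorname{gr}_{\mathfrak m}(S)=\bigoplus_i\mathfrak m^i/\mathfrak m^{i+1}$ is a polynomial ring $K[T_1,\dots,T_d]$ whose linear forms are $\mathfrak m/\mathfrak m^2$. (In the graded case $\mathfrak m$ is generated by the variables of $S$, and the same holds.) Let $h\in\mathfrak m$ and write $h^n=-\sum_{i\geq 1}a_ih^{n-i}$ with $a_i\in J^i$. Since $J\subseteq\mathfrak m$,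 each $a_ih^{n-i}$ lies in $J^i\mathfrak m^{n-i}\subseteq J\mathfrak m^{n-1}$. Taking classes in $\mathfrak m^n/\mathfrak m^{n+1}$, the class $\overline h\in\mathfrak m/\mathfrak m^2$ satisfies $\overline h^{\,n}\in(V)$. The ideal $(V)$ is generated by linear forms, so it is prime. Hence $\overline h\in(V)$, and in degree one this means $\overline h\in V$. So $V=\mathfrak m/\mathfrak m^2$, that is, $\mathfrak m=J+\mathfrak m^2$, and Nakayama gives $J=\mathfrak m$. $\square$
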